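\title{The Span of the Contact Scheme of a Tangent Hyperplane}

\begin{abstract}
Let $X\subset\mathbb P^n$ be a smooth non-degenerate complex projective variety. A tangent hyperplane $H$ touches $X$ along a subscheme $Z_H$, and it was conjectured that the hyperplanes for which $Z_H$ spans a linear space of dimension at least $r$ form a family of dimension at most $n-r-1$. We show that this is false for every $r\ge 3$; the first of our examples is an embedding of $\mathbb P^2$ in $\mathbb P^{13}$ with $r=3$. We prove that the bound holds for all $r$ once the ideal of $Z_H$ is replaced by its integral closure, and we deduce that the conjectured bound holds for $r\le 2$, for curves, and on the set of hyperplanes whose contacts have Hessian corank at most one.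
\end{abstract}

\section{Introduction}

\subsection*{The problem}
We work over $\mathbb C$. Let $X\subset\mathbb P^n$ be an irreducible projective variety. We use the same letter for a hyperplane $H\subset\mathbb P^n$ and for its point in the dual space $(\mathbb P^n)^*$. The hyperplane $H$ has \emph{contact} with $X$ at a smooth point $x$ if it contains the embedded tangent space $T_{X,x}$, and at a singular point $x$ if $(H,x)$ is a limit of pairs $(H_m,x_m)$ with $x_m$ smooth and $T_{X,x_m}\subset H_m$. The pairs $(H,x)$ such that $H$ has contact with $X$ at $x$ form the \emph{conormal variety} $\mathcal C_X\subset(\mathbb P^n)^*\times X$, taken with its reduced structure. Let $q$ and $p$ be its projections to $(\mathbb P^n)^*$ and to $X$. The \emph{dual variety} is $X^*=q(\mathcal C_X)$. For $H\in X^*$ the \emph{contact scheme}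
\[
Z_H=p\bigl(q^{-1}(H)\bigr)\subset X
\]
is the scheme-theoretic image of the scheme-theoretic fiber of $q$; it need not be reduced. When $X$ is smooth, $Z_H$ is the singular scheme of the hyperplane section: if $f$ is a local equation of $X\cap H$ in $X$, then $Z_H$ is defined by $f$ and its first partial derivatives (Lemma~\ref{lem:contact}).

How many hyperplanes touch $X$ along a large locus? We measure size by the linear span. If $Z\subset\mathbb P^n$ is a closed subscheme with ideal sheaf $\mathcal J_Z$, then $H^0(\mathcal J_Z(1))$ is the space of linear forms vanishing on $Z$, and the smallest linear subspace containing $Z$ has dimension $n-h^0(\mathcal J_Z(1))$. For $0\le r\le n$ put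
\begin{align*}
X^*\langle r\rangle&=\{H\in X^*: h^0(\mathcal J_{Z_H}(1))\le n-r\},\\
\widetilde X^*\langle r\rangle&=\{H\in X^*: h^0(\mathcal J_{(Z_H)_{\mathrm{red}}}(1))\le n-r\}.
\end{align*}
These are the tangent hyperplanes whose contact scheme, respectively reduced contact locus, spans a space of dimension at least $r$. The dimension of a subset of $X^*$ means the dimension of its Zariski closure, and $\dim\emptyset=-1$.

For the reduced locus the following bound is known: if $X$ is irreducible, reduced and non-degenerate (contained in no hyperplane), then
\begin{equation}\label{eq:reduced}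
\dim\widetilde X^*\langle r\rangle\le n-r-1 .
\end{equation}
A heuristic explains the number $n-r-1$. Let $s(t)$ be a holomorphic family of linear forms, and suppose that $\{s(t)=0\}$ is tangent to $X$ at a smooth point represented by a vector $v(t)\in\mathbb C^{n+1}$ that depends holomorphically on $t$. Differentiating $s(t)(v(t))=0$ gives $s'(t)(v(t))+s(t)(v'(t))=0$. The second term vanishes, because $v'(t)$ is tangent to the cone over $X$. So the velocity $s'(t)$ vanishes at the point of contact. If all contact points can be followed in this way along a family $W$ of hyperplanes, then the tangent directions of $W$ at $\{s=0\}$ are linear forms vanishing on the reduced contact locus, taken modulo $s$. When that locus spans a space of dimension at least $r$, these forms modulo $s$ fill a space of dimension at most $n-r-1$.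

The reduced locus forgets the order of contact. Let $X$ be a smooth plane curve of degree at least $2$ and let $r=1$. Then $\widetilde X^*\langle1\rangle$ consists of the lines tangent at two or more points, and \eqref{eq:reduced} says that there are finitely many. At a flex, $f$ vanishes to order $a+1\ge3$ in a local coordinate $z$, the contact scheme has ideal $(z^a)$, and this scheme spans the tangent line although it is supported at one point. Thus $X^*\langle1\rangle$ also contains the flex tangents, and these too are finite in number. One is led to guess that velocities vanish on the whole scheme $Z_H$, and hence to the following conjecture, posed in \cite{Abuaf}.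

\medskip
\noindent\textbf{Conjecture.} \emph{Let $X\subset\mathbb P^n$ be smooth, irreducible and non-degenerate. Then for all $r\in\{0,\dots,n\}$,}
\begin{equation}\label{eq:conj}
\dim X^*\langle r\rangle\le n-r-1 .
\end{equation}

\subsection*{Results}
The conjecture is false.

\begin{theorem}\label{thm:counter}
For each $m\ge4$ there is a smooth non-degenerate surface $X_m\cong\mathbb P^2$ in $\mathbb P^n$, $n=2m+5$, such that $\dim X_m^*\langle r\rangle\ge n-3$ for all $0\le r\le m-1$. Hence \eqref{eq:conj} fails for $X_m$ whenever $3\le r\le m-1$.
\end{theorem}

For $m=4$ this is a surface in $\mathbb P^{13}$ with $\dim X_4^*\langle3\rangle\ge10>9$. For any $r\ge3$ the surface $X_{r+1}\subset\mathbb P^{2r+7}$ violates \eqref{eq:conj}, and it does so by at least $(n-3)-(n-r-1)=r-2$, which is unbounded.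

To state what is true we fix notation for the rest of the paper. Let $X\subset\mathbb P^n$ be smooth, irreducible and non-degenerate, $k=\dim X$, $L=\mathcal O_X(1)$, and let $U=H^0(\mathbb P^n,\mathcal O(1))$ be the space of linear forms, so that $(\mathbb P^n)^*=\mathbb P(U)$ is the space of lines in $U$. Non-degeneracy means that restriction embeds $U$ in $H^0(X,L)$. For an ideal sheaf $\mathfrak a\subset\mathcal O_X$ put
\[
U(\mathfrak a)=U\cap H^0(X,\mathfrak aL),\qquad \sigma(\mathfrak a)=n-\dim U(\mathfrak a).
\]
Thus $\sigma(\mathfrak a)$ is the dimension of the span of the subscheme defined by $\mathfrak a$, and $\mathfrak a\subset\mathfrak b$ implies $\sigma(\mathfrak a)\ge\sigma(\mathfrak b)$. If $I_H\subset\mathcal O_X$ is the ideal of $Z_H$, then $X^*\langle r\rangle=\{H\in X^*:\sigma(I_H)\ge r\}$, and these sets decrease as $r$ grows.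

An element $g$ of a ring $R$ is \emph{integral} over an ideal $\mathfrak a$ if
\begin{equation}\label{eq:integral}
g^N+a_1g^{N-1}+\dots+a_N=0\quad\text{for some } N\ge1 \text{ and } a_i\in\mathfrak a^i .
\end{equation}
Such elements form an ideal $\overline{\mathfrak a}$, the \emph{integral closure} of $\mathfrak a$. Its formation commutes with localization, so it makes sense for ideal sheaves and can be computed on stalks. We have $\mathfrak a\subset\overline{\mathfrak a}\subset\sqrt{\mathfrak a}$, the second inclusion because \eqref{eq:integral} gives $g^N\in\mathfrak a$.

\begin{theorem}\label{thm:closure}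
Let $X\subset\mathbb P^n$ be smooth, irreducible and non-degenerate.
\begin{enumerate}
\item[(1)] If $W\subset X^*$ is closed and irreducible, then for all $H=[s]$ in a dense open subset of $W$ one has $T_HW\subset U(\overline{I_H})/\langle s\rangle$ inside $T_{[s]}\mathbb P(U)=U/\langle s\rangle$. In particular $\dim W\le n-1-\sigma(\overline{I_H})$ for these $H$.
\item[(2)] $\dim\{H\in X^*:\sigma(\overline{I_H})\ge r\}\le n-r-1$ for $0\le r\le n$.
\end{enumerate}
\end{theorem}

Since $\sigma(\sqrt{I_H})\le\sigma(\overline{I_H})\le\sigma(I_H)$, part (2) implies \eqref{eq:reduced} for smooth $X$ and would be implied by \eqref{eq:conj}.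

The conjecture therefore survives wherever $I_H$ and $\overline{I_H}$ cannot be told apart. At a contact point $x$, with maximal ideal $\mathfrak m_x$, the local equation $f$ of $X\cap H$ lies in $\mathfrak m_x^2$. Its class in $\mathfrak m_x^2/\mathfrak m_x^3$ is a quadratic form on the tangent space of $X$ at $x$, the Hessian, well defined up to a nonzero scalar. The dimension of its kernel is the \emph{Hessian corank} of the contact.

\begin{theorem}\label{thm:range}
Let $X\subset\mathbb P^n$ be smooth, irreducible and non-degenerate.
\begin{enumerate}
\item[(1)] Let $X^*_{\le1}$ be the set of $H\in X^*$ all of whose contacts have Hessian corank at most $1$. Then $\dim(X^*\langle r\rangle\cap X^*_{\le1})\le n-r-1$ for $0\le r\le n$. In particular \eqref{eq:conj} holds for all $r$ if $X$ is a curve.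
\item[(2)] Inequality \eqref{eq:conj} holds for $r=0,1,2$ (with $r\le n$).
\end{enumerate}
\end{theorem}

By Theorem~\ref{thm:counter}, the values $r=0,1,2$ are the only ones for which \eqref{eq:conj} holds for all $n\ge r$ and all $X$. Two further cases are trivial. If $r=n$, then $X^*\langle n\rangle=\emptyset$, because the equation $s$ of $H$ lies in $U(I_H)$. If $X=\mathbb P^n$, then $X^*=\emptyset$.

Section~\ref{sec:contact} computes $I_H$. Section~\ref{sec:lines} shows the failure on four concurrent lines, where the role of integral closure is already visible. Theorems~\ref{thm:counter}, \ref{thm:closure} and~\ref{thm:range} are proved in Sections~\ref{sec:flat}, \ref{sec:closure} and~\ref{sec:corank}.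

\section{Equations of the contact scheme}\label{sec:contact}

By \emph{local coordinates} on an open subset of $X$ we mean regular functions $x_1,\dots,x_k$ whose differentials form a basis of $\Omega^1_X$; the dual derivations are written $\partial_{x_i}$. The \emph{bundle of first-order principal parts} $P^1(L)$ is the vector bundle of rank $k+1$ whose fiber at $x$ is $L\otimes\mathcal O_X/\mathfrak m_x^2$. A section $s$ of $L$ gives a section $j^1(s)$ of $P^1(L)$, whose value at $x$ is the class of $s$. A trivialization of $L$ and local coordinates trivialize $P^1(L)$, and if $s$ corresponds to the function $f$, then $j^1(s)$ corresponds to $(f,\partial_{x_1}f,\dots,\partial_{x_k}f)$.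

For every $x\in X$ the map
\begin{equation}\label{eq:jets}
U\longrightarrow L\otimes\mathcal O_X/\mathfrak m_x^2
\end{equation}
is surjective: linear forms give all first-order jets on $\mathbb P^n$ at $x$, and these restrict onto the first-order jets on $X$. The kernel of \eqref{eq:jets} consists of the forms that vanish on $T_{X,x}$.

\begin{lemma}\label{lem:contact}
Let $H=\{s=0\}$. Then $Z_H$ is the zero scheme of $j^1(s|_X)$. If $f$ represents $s|_X$ in a local trivialization of $L$, then $I_H=(f,\partial_{x_1}f,\dots,\partial_{x_k}f)$.
\end{lemma}

\begin{proof}
By \eqref{eq:jets} the bundle map $U\otimes\mathcal O_X\to P^1(L)$ is surjective, so its kernel $K$ is a vector bundle. On $\mathbb P(U)\times X$ the composition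
\[
\mathrm{pr}_1^*\mathcal O(-1)\longrightarrow U\otimes\mathcal O\longrightarrow \mathrm{pr}_2^*P^1(L)
\]
is a section $\tau$ of $\mathrm{pr}_1^*\mathcal O(1)\otimes\mathrm{pr}_2^*P^1(L)$. Locally on $X$ choose a frame $e_0,\dots,e_n$ of $U\otimes\mathcal O_X$ such that $e_{k+1},\dots,e_n$ is a frame of $K$; the images of $e_0,\dots,e_k$ then form a frame of $P^1(L)$. In the corresponding homogeneous coordinates $\lambda_0,\dots,\lambda_n$ on the fibers of $\mathbb P(U)\times X\to X$, the components of $\tau$ are $\lambda_0,\dots,\lambda_k$. So the zero scheme of $\tau$ is the projective subbundle $\mathbb P(K)$. It is smooth, hence reduced, and its points are the pairs $(H,x)$ with $T_{X,x}\subset H$; therefore it equals $\mathcal C_X$. The scheme-theoretic fiber $q^{-1}(H)$ is then the zero scheme of $\tau|_{\{H\}\times X}=j^1(s|_X)$. The projection $\{H\}\times X\to X$ is an isomorphism, so $p$ maps this fiber isomorphically onto its scheme-theoretic image.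
\end{proof}

This is the first use of the smoothness of $X$. By the chain rule, the extension of $I_H$ to the analytic or formal local ring at $x$ is generated by $f$ and its partial derivatives in any system of analytic or formal coordinates.

\section{Four concurrent lines}\label{sec:lines}

Let $X=v_m(\mathbb P^2)\subset\mathbb P^n$, $n=\binom{m+2}2-1$, be the Veronese embedding by all forms of degree $m$. Hyperplane sections are the plane curves of degree $m$, and $X^*$ is the set of singular curves. In affine coordinates $x,y$ centered at a point $P$, the space $U$ is the space of polynomials of degree at most $m$. Let $W\subset X^*$ be the set of unions of $m$ distinct concurrent lines. It is parametrized by the vertex and by $m$ distinct lines of the pencil through the vertex, and the curve determines these data; hence $\dim W=m+2$.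

Take $m=4$, so $n=14$ and $\dim W=6$, and let $H\in W$ be the curve $f=x^4+y^4$. It is smooth away from $P$, and at $P$
\[
I_H=(x^4+y^4,\,4x^3,\,4y^3)=(x^3,y^3).
\]
A polynomial of degree at most $4$ lies in this ideal exactly when each of its monomials is divisible by $x^3$ or $y^3$, so
\[
U(I_H)=\langle x^3,\ y^3,\ x^4,\ x^3y,\ xy^3,\ y^4\rangle .
\]
Now list the velocities of $f$ inside the family. Moving the vertex replaces $f$ by $f(x-a,y-b)$, with velocities $x^3$ and $y^3$ up to scalar. Moving the lines with the vertex fixed replaces $f$ by any nearby binary quartic, so all five monomials of degree $4$ occur. These seven velocities span a space of dimension $\dim W+1$, while $\dim U(I_H)=6$. The velocity that does not vanish on $Z_H$ is $x^2y^2$, which belongs to the family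
\[
f_t=x^4+t\,x^2y^2+y^4 .
\]
The four quartics in $U(I_H)$ are, up to scalar, $xf_x,\ yf_x,\ xf_y,\ yf_y$. These are the velocities of $f$ under the action of $\mathrm{GL}_2$ on $x,y$, which preserves the cross-ratio of the four lines. The ideal $I_H$ sees the motions of the curve that come from changes of coordinates, and it misses the one remaining direction, in which the cross-ratio changes. The same count applies to every member of $W$ and every $m\ge4$.

\begin{proposition}\label{prop:veronese}
Let $m\ge4$ and $X=v_m(\mathbb P^2)\subset\mathbb P^n$. Then $\dim X^*\langle n-6\rangle\ge m+2>5$, so \eqref{eq:conj} fails for $r=n-6$.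
\end{proposition}

\begin{proof}
Let $H\in W$ and center the coordinates at its vertex, so that $f$ is a form of degree $m$ in $x,y$. By Euler's formula $mf=xf_x+yf_y$, the ideal $I_H$ at $P$ is $(f_x,f_y)$. If $g\in U(I_H)$, then $g=Af_x+Bf_y$ in $\mathbb C[[x,y]]$. Denote homogeneous parts by subscripts. Since $f_x,f_y$ are forms of degree $m-1$, we get $g_i=A_{i-m+1}f_x+B_{i-m+1}f_y$. So $g_i=0$ for $i<m-1$, $g_{m-1}\in\langle f_x,f_y\rangle$ and $g_m\in\langle xf_x,yf_x,xf_y,yf_y\rangle$. Hence $\dim U(I_H)\le6$ and $W\subset X^*\langle n-6\rangle$, while \eqref{eq:conj} predicts dimension at most $n-(n-6)-1=5$.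
\end{proof}

For $m=4$ this reads $n=14$, $r=8$, $6>5$. For $m=3$ the family has dimension $m+2=5$ and there is no contradiction: three lines through a point have no cross-ratio.

The quartic example also suggests the repair. With $I=(x^3,y^3)$ we have $(x^2y)^3=(x^3)^2y^3\in I^3$ and $(xy^2)^3=x^3(y^3)^2\in I^3$. So $x^2y$ and $xy^2$ are integral over $I$, the ideal $\overline I$ contains $(x,y)^3$, and all seven velocities lie in $U(\overline{I_H})$.

\section{Planes with a very flat point}\label{sec:flat}

In Proposition~\ref{prop:veronese} the failure occurs at the large value $r=n-6$, because every monomial of degree less than $m-1$ adds one to the dimension of the span of $Z_H$. To move the failure down to $r=3$ we discard as many of these monomials as we can. An embedding of $\mathbb P^2$ by forms of degree $d$ in $x,y,z$ can be built from monomials whose degree in $x,y$ is $0$ or $1$, which give coordinates on the chart $z\ne0$, and $d-1$ or $d$, which give coordinates near the line $z=0$. We keep these and nothing else. Then every hyperplane tangent at $P=[0:0:1]$ cuts a curve with a point of multiplicity at least $d-1$ there.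

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
Fix $m\ge4$, put $d=m+1$, and let $V\subset H^0(\mathbb P^2,\mathcal O(d))$ be spanned by the monomials
\[
z^{d-i-j}x^iy^j,\qquad i+j\in\{0,1,m,m+1\}.
\]
Then $\dim V=1+2+(m+1)+(m+2)=2m+6$. Put $n=2m+5$.

\emph{The embedding.} Since $V$ contains $x^d,y^d,z^d$, it has no base points and defines a morphism $\varphi:\mathbb P^2\to\mathbb P^n$. Let $\Omega_x,\Omega_y,\Omega_z\subset\mathbb P^n$ be the standard affine charts where the coordinates corresponding to $x^d,y^d,z^d$ do not vanish. Their preimages are the affine planes $D(x),D(y),D(z)$. The image of the coordinate ring of each chart contains both coordinates of the plane: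
\[
\frac xz=\frac{z^{m}x}{z^d},\ \ \frac yz=\frac{z^{m}y}{z^d};\qquad
\frac yx=\frac{x^{m}y}{x^d},\ \ \frac zx=\frac{zx^{m}}{x^d};\qquad
\frac xy=\frac{xy^{m}}{y^d},\ \ \frac zy=\frac{zy^{m}}{y^d},
\]
and all the numerators lie in $V$. So $\varphi$ is a closed immersion over each of the three charts. The image of $\varphi$ is closed, because $\varphi$ is proper, and it lies in $\Omega_x\cup\Omega_y\cup\Omega_z$. The three charts and the complement of the image thus cover $\mathbb P^n$, and $\varphi$ is a closed immersion over each of these four open sets; hence it is a closed immersion. Let $X=X_m$ be the image. It is smooth and irreducible, it is non-degenerate because the monomials are linearly independent, and $U=V$.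

\emph{The family.} Set $z=1$ and let $\mathfrak m=(x,y)$ be the maximal ideal of $P$. Elements of $V$ are the polynomials $g=g_0+g_1+g_m+g_{m+1}$ with $g_i$ homogeneous of degree $i$. The hyperplanes tangent to $X$ at $P$ are given by the nonzero elements of $V\cap\mathfrak m^2$, that is, by $f=f_m+f_{m+1}$. They form a linear space $W\subset X^*$ of dimension $(m+1)+(m+2)-1=n-3$. Let $W^\circ\subset W$ be the set where $f_m$ is not of the form $c\,\ell^m$ with $c\in\mathbb C$ and $\ell$ linear. The forms $c\,\ell^m$ are a proper closed subset of the space of forms of degree $m$, so $W^\circ$ is open and dense in $W$. For $H\in W^\circ$ the forms $\partial_xf_m$ and $\partial_yf_m$ are linearly independent. Indeed, if $a\,\partial_xf_m+b\,\partial_yf_m=0$ with $(a,b)\ne0$, choose linear coordinates $u,v$ with $\partial_v=a\partial_x+b\partial_y$; then $f_m$ does not involve $v$, so $f_m=c\,u^m$.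

\emph{The span.} Let $H\in W^\circ$ and $g\in U(I_H)$. By Lemma~\ref{lem:contact},
\[
g=Af_x+Bf_y+Cf\quad\text{in }\mathbb C[[x,y]].
\]
The right side lies in $\mathfrak m^{m-1}$ and $m-1\ge3$, so $g_0=g_1=0$. Unlike in Section~\ref{sec:lines}, $f$ is not homogeneous, and the part of degree $m$ is
\[
g_m=A_1\partial_xf_m+B_1\partial_yf_m+C_0f_m+A_0\partial_xf_{m+1}+B_0\partial_yf_{m+1}.
\]
The last two terms are removed by the gap in $V$. No element of $V$ has a term of degree $m-1$, so $A_0\partial_xf_m+B_0\partial_yf_m=0$, and $A_0=B_0=0$ by linear independence. By Euler's formula for $f_m$, what remains lies in the span of $x\partial_xf_m,\ y\partial_xf_m,\ x\partial_yf_m,\ y\partial_yf_m$, a space of dimension at most $4$ that depends only on $H$. The part $g_{m+1}$ lies in a space of dimension $m+2$. Therefore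
\[
\dim U(I_H)\le 4+(m+2)=n-(m-1),
\]
that is, $\sigma(I_H)\ge m-1$. So $W^\circ\subset X^*\langle r\rangle$ for $0\le r\le m-1$, and $\dim X^*\langle r\rangle\ge n-3$. Finally $n-3>n-r-1$ exactly when $r\ge3$.
\end{proof}

The bound $\sigma(I_H)\ge m-1$ is the sum $2+(m-3)$. The plane $T_{X,P}$ contributes $2$, through $g_0=g_1=0$, and this is all that a family of dimension $n-3$ may have if \eqref{eq:conj} holds. The excess $m-3=(m+1)-4$ is a lower bound for the codimension of the velocities under $\mathrm{GL}_2$ among binary forms of degree $m$. It is positive exactly when $m\ge4$.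

\section{Velocities are integral over the contact ideal}\label{sec:closure}

\subsection*{Tools}
We use two properties of integral closure.
\begin{enumerate}
\item[(a)] \emph{Persistence.} If $\rho:R\to R'$ is a ring homomorphism and $\rho(\mathfrak a)\subset\mathfrak b$ for an ideal $\mathfrak b\subset R'$, then $\rho(\overline{\mathfrak a})\subset\overline{\mathfrak b}$: apply $\rho$ to \eqref{eq:integral}. In particular, if $\mathfrak b=\overline{\mathfrak b}$, then $\rho^{-1}(\mathfrak b)$ is integrally closed as well.
\item[(b)] \emph{Pushforward.} Let $M$ be a smooth variety, $\mathfrak a\ne0$ an ideal sheaf on $M$, and $\pi:Y\to M$ a projective birational morphism from a smooth variety such that $\mathfrak a\mathcal O_Y=\mathcal O_Y(-E)$ for an effective divisor $E$. Then $\pi_*\mathcal O_Y(-E)=\overline{\mathfrak a}$; see \cite[\S9.6.A]{Lazarsfeld}.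
\end{enumerate}
We also use three standard theorems. By Hironaka's theorem, for $M$ and $\mathfrak a$ as in (b) such a $\pi$ exists with $E$ of \emph{simple normal crossing} support: the components of $E$ are smooth, and the local equations of the components through any point have independent differentials there. By \emph{generic smoothness}, if $S\to B$ is a morphism of smooth varieties, then over a dense open subset of $B$ its differential is surjective at every point of $S$ (there may be no such points). Finally, the analytic local ring $\mathcal O^{\mathrm{an}}_{Y,y}$ is \emph{faithfully flat} over $\mathcal O_{Y,y}$, so $\mathfrak a\mathcal O^{\mathrm{an}}_{Y,y}\cap\mathcal O_{Y,y}=\mathfrak a$ for every ideal $\mathfrak a\subset\mathcal O_{Y,y}$.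

\subsection*{The idea}
Let $F(t,x)$ be the local equation of a family of hyperplane sections and $\mathcal I=(F,\partial_{x_1}F,\dots,\partial_{x_k}F)$. We ask whether $\partial_tF\in\mathcal I$, and Section~\ref{sec:lines} shows that the answer can be no. Suppose, however, that $\mathcal I=(h)$ is principal and that some vector field $\theta=\partial_t+\sum_i c_i\partial_{x_i}$ kills $h$. Writing $F=hG$, we get $\theta F=h\,\theta G\in\mathcal I$, and $\partial_tF=\theta F-\sum_i c_i\partial_{x_i}F\in\mathcal I$. Hironaka's theorem makes $\mathcal I$ principal on a modification $Y$, with a monomial generator $h$, and generic smoothness provides $\theta$ on $Y$ over general values of $t$. The price is paid on the way back: by (b), membership in $\mathcal I\mathcal O_Y$ descends only to membership in $\overline{\mathcal I}$. For the family of Section~\ref{sec:flat} one blow-up is enough.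

\begin{example}\label{ex:sharp}
Let $X=X_m$ and let $H\in W^\circ$ have $f_m$ squarefree, a dense open condition. Let $\pi:Y\to X$ be the blow-up of $P$, with exceptional curve $E_0\cong\mathbb P^1$. In the chart $x=u$, $y=uv$, where $E_0=\{u=0\}$,
\[
\pi^*f_x=u^{m-1}\bigl((\partial_xf_m)(1,v)+u(\cdots)\bigr),\quad
\pi^*f_y=u^{m-1}\bigl((\partial_yf_m)(1,v)+u(\cdots)\bigr),\quad \pi^*f\in(u^m),
\]
and the chart $x=uv$, $y=u$ gives the same formulas with $(v,1)$ in place of $(1,v)$. The forms $\partial_xf_m,\partial_yf_m$ have no common zero on $\mathbb P^1$, since by Euler's formula such a zero would be a multiple zero of $f_m$. Hence $I_H\mathcal O_Y=\mathcal O_Y(-(m-1)E_0)$ near $E_0$, and so over a neighborhood of $P$ because $\pi$ is proper. The generator $u^{m-1}$ does not depend on $H$, and every velocity $g_m+g_{m+1}$ pulls back to a multiple of $u^m$. A function of order $e$ at $P$ pulls back to a function of order $e$ along $E_0$, so (b) gives $\overline{I_H}=\mathfrak m^{m-1}$ at $P$.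

The linear system $W$ contains $x^{m+1}$ and $y^{m+1}$, so its base locus is $P$ alone, and by Bertini's theorem its general member is smooth away from $P$. For general $H\in W$ we conclude that $U(\overline{I_H})=V\cap\mathfrak m^{m-1}=\{g_m+g_{m+1}\}$. This space has codimension $3$ in $V$, so $\sigma(\overline{I_H})=2$ and $\dim W=n-3=n-1-\sigma(\overline{I_H})$. Thus equality holds in Theorem~\ref{thm:closure}(1) for $W$, and in Theorem~\ref{thm:closure}(2) for $X_m$ and $r=2$.
\end{example}

\begin{proof}[Proof of Theorem~\ref{thm:closure}]
(1) Let $w=\dim W$.

\emph{Step 1: the family.} Choose a smooth dense open subset $B\subset W$ that has local coordinates $t_1,\dots,t_w$ and lies in a standard affine chart of $\mathbb P(U)$, so that the inclusion lifts to a morphism $s:B\to U\setminus\{0\}$. Write $H_t=\{s(t)=0\}$ and $I_t=I_{H_t}$. Let $M=B\times X$, a smooth variety. If $s(t)=\sum_a s_a(t)e_a$ in a basis $(e_a)$ of $U$, define sections of $\mathrm{pr}_2^*L$ on $M$ by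
\[
F=\sum_a s_a\,e_a|_X,\qquad \partial_{t_j}F=\sum_a(\partial_{t_j}s_a)\,e_a|_X .
\]
On $\{t\}\times X$ they restrict to $s(t)|_X$ and $\partial_{t_j}s(t)|_X$. Trivializing $L$ locally on $X$, we regard them as functions. Let $\mathcal I\subset\mathcal O_M$ be the ideal locally generated by $F,\partial_{x_1}F,\dots,\partial_{x_k}F$; it does not depend on the trivialization or on the coordinates. By Lemma~\ref{lem:contact} it restricts to $I_t$ on $\{t\}\times X$. Since $X$ is non-degenerate, $F\ne0$, so $\mathcal I\ne0$.

\emph{Step 2: making $\mathcal I$ principal, uniformly in $t$.} Let $\pi:Y\to M$ be given by Hironaka's theorem, with $\mathcal I\mathcal O_Y=\mathcal O_Y(-E)$, and let $E_1,\dots,E_l$ be the components of $E$. For $J\subset\{1,\dots,l\}$ the intersection $E_J=\bigcap_{i\in J}E_i$, with $E_\emptyset=Y$, is smooth. Apply generic smoothness to the finitely many connected components of the $E_J$, mapped to $B$. After replacing $B$ by a dense open subset, and $M$ and $Y$ by the preimages, every map $E_J\to B$ has surjective differential at every point.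

Let $y\in Y$, let $E_J$ be the intersection of the components through $y$, and let $y_1,\dots,y_e$ be their local equations. The differentials $dy_1,\dots,dy_e$ are independent at $y$, and their common kernel is $T_yE_J$. Surjectivity of $T_yE_J\to TB$ says that $dt_1,\dots,dt_w$ stay independent on this kernel. So $dt_1,\dots,dt_w,dy_1,\dots,dy_e$ are independent at $y$, and there are analytic coordinates $(t_1,\dots,t_w,y_1,\dots,y_k)$ on $Y$ at $y$. In them $\mathcal O_Y(-E)$ is generated by a monomial $h=y_1^{a_1}\cdots y_e^{a_e}$. Let $\theta_j=\partial/\partial t_j$ in these coordinates. Then $\theta_j(t_i)=\delta_{ij}$ and $\theta_j(h)=0$.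

\emph{Step 3: the velocity upstairs.} Near $\pi(y)$ the functions $(t,x)$ are analytic coordinates on $M$, and the chain rule gives
\[
\theta_j(\pi^*F)=\pi^*(\partial_{t_j}F)+\sum_{i=1}^k\pi^*(\partial_{x_i}F)\;\theta_j(\pi^*x_i).
\]
Since $F\in\mathcal I$, we have $\pi^*F=hG$, so the left side is $h\,\theta_j(G)$. Each $\pi^*(\partial_{x_i}F)$ is a multiple of $h$ because $\partial_{x_i}F\in\mathcal I$. Hence $\pi^*(\partial_{t_j}F)\in h\mathcal O^{\mathrm{an}}_{Y,y}$, and by faithful flatness it lies in $\mathcal O_Y(-E)_y$.

\emph{Step 4: descent and restriction.} As $y$ was arbitrary, (b) shows that $\partial_{t_j}F$ is locally a section of $\overline{\mathcal I}$. Fix $t\in B$. By persistence for the restriction maps $\mathcal O_{M,(t,x)}\to\mathcal O_{X,x}$, the section $\partial_{t_j}s(t)|_X$ lies in $\overline{I_t}L$ at every $x\in X$. That is, $\partial_{t_j}s(t)\in U(\overline{I_t})$.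

\emph{Step 5: the count.} The inclusion $B\to\mathbb P(U)$ has injective differential, which sends $\partial/\partial t_j$ to the class of $\partial_{t_j}s(t)$ in $U/\langle s(t)\rangle$. These $w$ classes are therefore a basis of $T_{H_t}W$. Since also $s(t)\in U(I_t)\subset U(\overline{I_t})$, we obtain $T_{H_t}W\subset U(\overline{I_t})/\langle s(t)\rangle$ and $w\le\dim U(\overline{I_t})-1=n-1-\sigma(\overline{I_t})$.

(2) Let $S$ be the set in question. If $S=\emptyset$, then $\dim S=-1\le n-r-1$. Otherwise let $W$ be an irreducible component of $\overline S$ of largest dimension; it is contained in the closed set $X^*$. The points of $W$ on no other component form a nonempty open subset of $\overline S$, in which $S$ is dense, so $S\cap W$ is dense in $W$. Hence the dense open set of (1) contains some $H\in S$, and $\dim S=\dim W\le n-1-\sigma(\overline{I_H})\le n-1-r$.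
\end{proof}

\begin{remark}
Part (1) can fail at special points of $W$. Let $X$ be a smooth plane curve, $W=X^*$, and $H=\{s=0\}$ a flex tangent at $x$. Then $I_H\subset\mathfrak m_x^2$, and $\mathfrak m_x^2$ is integrally closed (Section~\ref{sec:corank}), so $U(\overline{I_H})=\langle s\rangle$. But $X^*$ is a curve, because $\dim\mathcal C_X=1$ and $q$ has finite fibers, so $T_HX^*\ne0$.
\end{remark}

\begin{remark}
Characteristic zero enters Step 2, and it cannot be dropped. Over an algebraically closed field of characteristic $p\ge3$, let $X$ be the smooth curve $x_0^{p+1}+x_1^{p+1}+x_2^{p+1}=0$. The tangent line at $a$ consists of the points $a+\lambda b$ with $\sum_i a_i^pb_i=0$, and there $\sum_i(a_i^p+\lambda^pb_i^p)(a_i+\lambda b_i)$ is divisible by $\lambda^p$. Every point of $X$ is a flex, so $\sigma(\overline{I_H})=1$ on the whole curve $X^*$, whereas Theorem~\ref{thm:closure}(2) with $n=2$, $r=1$ would allow finitely many such $H$.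
\end{remark}

\section{Contacts of small corank}\label{sec:corank}

To pass from Theorem~\ref{thm:closure} to the conjectured inequality we must compare $\sigma(I_H)$ with $\sigma(\overline{I_H})$. The Hessian corank gives a dichotomy: if it is small, the two ideals agree; if it is large, the span of $\overline{I_H}$ is already large.

We need two facts. The \emph{splitting lemma} says that a convergent power series $f$ in $k$ variables, without constant or linear term and with Hessian of corank $c$, can be written in suitable analytic coordinates $y_1,\dots,y_{k-c},z_1,\dots,z_c$ as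
\begin{equation}\label{eq:split}
f=y_1^2+\dots+y_{k-c}^2+h(z),\qquad h\in(z)^3 .
\end{equation}
Next, every power $(z)^a$ of the maximal ideal of $\mathbb C\{z_1,\dots,z_c\}$ is integrally closed. Indeed, the order of vanishing is additive on products. If $g$ of order $e<a$ satisfied \eqref{eq:integral} with $a_i\in(z)^{ai}$, then $g^N$ would have order $Ne$, while each $a_ig^{N-i}$ has order at least $ai+(N-i)e>Ne$, which is impossible. The same argument applies to the local ring of a smooth point of a variety.

\begin{lemma}\label{lem:corank}
Let $x\in Z_H$ be a contact of Hessian corank $c$. Then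
\begin{enumerate}
\item[(i)] $\sigma(\overline{I_H})\ge c$;
\item[(ii)] if $c\le1$, then $\overline{I_H}=I_H$ at $x$.
\end{enumerate}
\end{lemma}

\begin{proof}
Let $\mathcal O=\mathcal O_{X,x}$, $I=I_{H,x}$, and $\mathcal O^{\mathrm{an}}=\mathbb C\{y,z\}$ in the coordinates of \eqref{eq:split}. The partial derivatives of $f$ are $2y_i$ and $\partial_{z_j}h$, so
\[
I\mathcal O^{\mathrm{an}}=(y_1,\dots,y_{k-c},\ h,\ \partial_{z_1}h,\dots,\partial_{z_c}h).
\]
Let $\rho:\mathbb C\{y,z\}\to\mathbb C\{z\}$ be the map setting $y=0$. For $a\ge1$ the ideal $(y)+(z)^a=\rho^{-1}((z)^a)$ is integrally closed by persistence.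

(i) Since $h\in(z)^3$, we have $I\mathcal O^{\mathrm{an}}\subset(y)+(z)^2$, and persistence for $\mathcal O\to\mathcal O^{\mathrm{an}}$ gives $\overline I\subset(y)+(z)^2$. So the map \eqref{eq:jets} sends $U(\overline{I_H})$ into the span of the classes of $y_1,\dots,y_{k-c}$, which has codimension $c+1$ in the $(k+1)$-dimensional space $L\otimes\mathcal O/\mathfrak m_x^2$. As \eqref{eq:jets} is surjective, the preimage of this span has codimension $c+1$ in $U$. Hence $\dim U(\overline{I_H})\le n-c$.

(ii) We first show that $I\mathcal O^{\mathrm{an}}$ is integrally closed. If $c=0$, or if $c=1$ and $h=0$, then $I\mathcal O^{\mathrm{an}}=(y)$ is prime, hence equal to its radical and so to its integral closure. If $c=1$ and $h\ne0$, then $h$ has some order $a+1\ge3$ in the single variable $z$, its derivative has order $a$, and $I\mathcal O^{\mathrm{an}}=(y)+(z)^a$. By persistence and faithful flatness, $\overline I\subset I\mathcal O^{\mathrm{an}}\cap\mathcal O=I$.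
\end{proof}

Part (ii) stops at $c=1$. For $f=z_1^3+z_2^3$ the ideal is $(z_1^2,z_2^2)$; it does not contain $z_1z_2$, but $(z_1z_2)^2=z_1^2\cdot z_2^2$ shows that $z_1z_2$ is integral over it.

\begin{proof}[Proof of Theorem~\ref{thm:range}]
Let $S_r=\{H\in X^*:\sigma(\overline{I_H})\ge r\}$. By Theorem~\ref{thm:closure}(2), $\dim S_r\le n-r-1$ for $0\le r\le n$.

(1) Let $H\in X^*_{\le1}$. At points of $Z_H$ we have $\overline{I_H}=I_H$ by Lemma~\ref{lem:corank}(ii), and at other points both ideals are the unit ideal. So $\sigma(\overline{I_H})=\sigma(I_H)$, and $X^*\langle r\rangle\cap X^*_{\le1}\subset S_r$. If $X$ is a curve, the corank is at most $k=1$, so $X^*_{\le1}=X^*$.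

(2) Let $r\le2$ and $H\in X^*\langle r\rangle$. If $H\in X^*_{\le1}$, then $H\in S_r$ by the proof of (1). Otherwise some contact of $H$ has corank $c\ge2$, and Lemma~\ref{lem:corank}(i) gives $\sigma(\overline{I_H})\ge2\ge r$, so again $H\in S_r$. Thus $X^*\langle r\rangle\subset S_r$.
\end{proof}

The threshold $r=2$ comes from the second case of this proof: a contact of corank $2$ guarantees $\sigma(\overline{I_H})\ge2$ and no more, as Example~\ref{ex:sharp} shows, while $\sigma(I_H)$ can be as large as we like. For the surfaces $X_m$ the upper and lower bounds meet: if $2\le r\le m-1$, then $W^\circ\subset X_m^*\langle r\rangle\subset X_m^*\langle2\rangle$ gives $\dim X_m^*\langle r\rangle=n-3$.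

\begin{thebibliography}{9}

\bibitem{Abuaf}
Roland Abuaf, \emph{Theorems on tangencies in projective and convex geometry}, arXiv:1103.0877 (2011).

\bibitem{Lazarsfeld}
Lazarsfeld, \emph{Positivity II}.

\end{thebibliography}
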